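\title{The growth exponent of off-diagonal unordered Erd\H{o}s--Rado numbers}

\begin{abstract}
Let $\mathrm{ER}(m,\ell,r)$ be the least $n$ such that every edge-coloring of $K_n$, with any number of colors, contains a monochromatic $K_m$, a lexical $K_\ell$ or a rainbow $K_r$. We disprove the conjecture that $\mathrm{ER}(m,\ell,r)=O\big((r^3/\log r)^{\ell-2}\big)$ for all fixed $m,\ell\ge4$. A short reduction to ordinary Ramsey numbers shows that the bound fails for $m\ge12$, and a construction based on randomly colored lines of a finite affine plane shows that it fails by a polynomial factor for all $m\ge7$ and $\ell\ge4$. We also show that, for fixed $m\ge3$ and $\ell\ge4$, the exponent of $r$ lies between $\frac{(m-1)(\ell-3)}{2}+1$ and $m(\ell-3)+3$. The cases $m\in\{4,5,6\}$ are not decided by our arguments.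
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Three patterns}
Color the edges of the complete graph $K_n$ by a map $\chi$, with no restriction on the number of colors. A clique is \emph{monochromatic} if all its edges have the same color and \emph{rainbow} if all its edges have different colors. A clique on $\ell$ vertices is \emph{lexical} if its vertices can be ordered $v_1,\dots,v_\ell$ so that, for $i<j$ and $p<q$,
\[
\chi(v_iv_j)=\chi(v_pv_q)\quad\text{if and only if}\quad i=p .
\]
Thus in a lexical clique the color of an edge is determined by its earlier endpoint. We always write $c_i$ for the common color of the edges $v_iv_j$ with $j>i$. The colors $c_1,\dots,c_{\ell-1}$ are distinct, and $c_i$ appears on exactly $\ell-i$ edges, all of them at $v_i$. The vertex set of $K_n$ carries no order; the order is chosen for each clique. Every subset of a lexical clique, in the induced order, is lexical.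

For integers $m,\ell,r\ge3$, let $\mathrm{ER}(m,\ell,r)$ be the least $n$ such that every edge-coloring of $K_n$ contains a monochromatic $K_m$, a lexical $K_\ell$ or a rainbow $K_r$. This number is finite (see Theorem~\ref{thm:exponent}), and none of the three patterns can be dropped: a monochromatic triangle, a lexical triangle and a rainbow triangle use the colors in the patterns $aaa$, $aab$ and $abc$, so a $K_n$ that is entirely of one type contains no triangle of the other two types. A coloring without a monochromatic $K_m$ has no monochromatic $K_{m+1}$, so $\mathrm{ER}(m,\ell,r)$ is nondecreasing in $m$.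

We fix $m$ and $\ell$ and let $r\to\infty$. Throughout, $\log$ is the natural logarithm,
\[
D=D(r)=\frac{r^3}{\log r},
\]
and $o(1)$ denotes a quantity that tends to $0$ as $r\to\infty$ with $m,\ell$ fixed.

\subsection*{The conjecture}
Two families of cases are known:
\begin{equation}\label{eq:known}
\mathrm{ER}(3,\ell,r)=\Theta\big(D^{\ell-2}\big)\ \text{ for fixed }\ell\ge3,\qquad \mathrm{ER}(m,3,r)=\Theta(D)\ \text{ for fixed }m\ge3 .
\end{equation}
By monotonicity, $\mathrm{ER}(m,\ell,r)=\Omega(D^{\ell-2})$ for all fixed $m,\ell\ge3$. The problem studied here comes from Araujo and Peng~\cite{AP}.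

\medskip
\noindent\textbf{Conjecture.} \emph{For every $m,\ell\ge4$ there is a constant $c=c(m,\ell)>0$ such that, for every $r\ge3$,}
\begin{equation}\label{eq:conj}
\mathrm{ER}(m,\ell,r)\le c\cdot D^{\ell-2}.
\end{equation}

The case $\ell=3$ shows why one would guess this. If there is no lexical triangle, then two edges $uv,uw$ of color $a$ force $vw$ to have color $a$, so each color class is a disjoint union of cliques. If there is also no monochromatic $K_m$, then each vertex sees each color at most $m-2$ times. For $m=3$ the coloring is \emph{proper} (edges with a common endpoint have different colors), and for larger $m$ it is proper up to a constant, which fits the fact that $m$ does not change the order of $\mathrm{ER}(m,3,r)$. A product construction (Lemma~\ref{lem:product}) gains a factor of order $D$ each time $\ell$ grows by one. The conjecture says that nothing does better than this product, whatever $m$ is.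

The guess overlooks one feature that is invisible for $\ell=3$. A lexical $K_\ell$ needs $\ell-2$ different colors that are each used at least twice. So $\ell-3$ colors can be placed on arbitrary $K_m$-free graphs, and if no other color repeats, no lexical $K_\ell$ appears. For $\ell=3$ there is no such free color. For $\ell=4$ there is one, and ordinary Ramsey numbers enter, with an exponent that grows with $m$.

\subsection*{Results}
Let $R(m,t)$ be the usual Ramsey number, the least $n$ such that every graph on $n$ vertices contains a $K_m$ or an independent set of size $t$. More generally, let $R_q(m;t)$ be the least $n$ such that every coloring of $E(K_n)$ with the colors $1,\dots,q$ and ``blank'' contains a $K_m$ in one of the colors $1,\dots,q$ or a blank $K_t$; thus $R_1(m;t)=R(m,t)$.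

\begin{theorem}\label{thm:ramsey}
For $m\ge3$, $\ell\ge4$ and $r\ge\ell$ we have $\mathrm{ER}(m,\ell,r)\ge R_{\ell-3}(m;\,r-\ell+3)$. In particular, $\mathrm{ER}(m,4,r)\ge R(m,r-1)$.
\end{theorem}

\begin{theorem}\label{thm:twelve}
For all $m\ge12$ and $\ell\ge4$, the ratio $\mathrm{ER}(m,\ell,r)/D^{\ell-2}$ tends to infinity as $r\to\infty$; in fact it is at least $r^{(m+1)/2-6-o(1)}$.
\end{theorem}

\begin{theorem}\label{thm:exponent}
For fixed $m\ge3$ and $\ell\ge4$,
\[
r^{\frac{(m-1)(\ell-3)}{2}+1-o(1)}\;\le\;\mathrm{ER}(m,\ell,r)\;\le\;C(m,\ell)\,r^{m(\ell-3)+3}.
\]
The upper bound also holds for $\ell=3$.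
\end{theorem}

\begin{theorem}\label{thm:seven}
For large $r$ we have $\mathrm{ER}(7,4,r)\ge r^{6.04}$. Hence for all $m\ge7$, $\ell\ge4$ and large $r$, $\mathrm{ER}(m,\ell,r)\ge r^{0.03}D^{\ell-2}$.
\end{theorem}

Theorem~\ref{thm:twelve} already refutes the conjecture, and Theorem~\ref{thm:seven} shows that \eqref{eq:conj} fails by a polynomial factor for every $m\ge7$ and every $\ell\ge4$. Both exponents in Theorem~\ref{thm:exponent} lie between $m\ell/12$ and $m\ell$ (use $m-1\ge 2m/3$ and $\ell-3\ge\ell/4$), so the exponent of $r$ is of order $m\ell$ rather than $3(\ell-2)$. The upper exponent equals $3(\ell-2)$ for $m=3$ and $3$ for $\ell=3$, in agreement with \eqref{eq:known} up to logarithms. The lower exponent exceeds $3(\ell-2)$ exactly when $(m-7)(\ell-3)>4$. For $\ell=4$ this means $m\ge12$, and for $m=7$ it never holds; this is the range that calls for the finer construction of Theorem~\ref{thm:seven}. Our arguments do not decide whether \eqref{eq:conj} holds for the individual values $m\in\{4,5,6\}$.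

Section~\ref{sec:tools} collects the tools. Section~\ref{sec:free} proves Theorems~\ref{thm:ramsey} and~\ref{thm:twelve}, and Section~\ref{sec:exponent} proves Theorem~\ref{thm:exponent}. Section~\ref{sec:seven} reduces Theorem~\ref{thm:seven} to two propositions, which are proved in Sections~\ref{sec:lines} and~\ref{sec:low}.

\section{Tools}\label{sec:tools}

We use two results from the literature. The first is Spencer's lower bound~\cite{Spencer}: for fixed $m\ge3$ there is $c_m>0$ with
\begin{equation}\label{eq:spencer}
R(m,t)\ge c_m\,(t/\log t)^{(m+1)/2}\qquad(t\ge2).
\end{equation}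
The second is the lower bound in the case $m=\ell=3$ of \eqref{eq:known}: there is $c_0>0$ with
\begin{equation}\label{eq:proper}
\mathrm{ER}(3,3,r)-1\ge c_0\,r^3/\log r\qquad\text{for large }r.
\end{equation}
In words, there are proper colorings of complete graphs on $c_0D$ vertices without a rainbow $K_r$.

We write $[a]=\{1,\dots,a\}$ and $x^+=\max(x,0)$, and we use $\binom ab\le(ea/b)^b$. The Chernoff bounds for a binomial random variable $X$ with mean $\mu$ are
\begin{equation}\label{eq:chernoff}
\Pr(X\ge2\mu)\le e^{-\mu/3},\qquad \Pr(X\le\mu/2)\le e^{-\mu/8}.
\end{equation}
When random choices are revealed one at a time, the following comparison replaces independence.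

\begin{lemma}\label{lem:exposure}
Let $X_1,\dots,X_n$ be discrete random variables, and let $\xi_i\in\{0,1\}$ be a function of $X_1,\dots,X_i$ with $\Pr(\xi_i=1\mid X_1,\dots,X_{i-1})\ge p$ always. Then $\Pr(\sum_i\xi_i<x)\le\Pr(\mathrm{Bin}(n,p)<x)$ for every real $x$. In particular, $\Pr(\xi_1=\dots=\xi_n=0)\le(1-p)^n$.
\end{lemma}

\begin{proof}
We use induction on $n$. Let $G_j(y)=\Pr(\mathrm{Bin}(j,p)<y)$, a nondecreasing function of $y$, and let $p_1=\Pr(\xi_1=1)\ge p$. Conditioning on $X_1$ and applying the induction hypothesis to the remaining variables bounds the probability by $p_1G_{n-1}(x-1)+(1-p_1)G_{n-1}(x)$, which is at most $pG_{n-1}(x-1)+(1-p)G_{n-1}(x)=G_n(x)$.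
\end{proof}

Finally, for a prime $Q$ the affine plane $\mathbb F_Q^2$ has $Q^2$ points and $Q^2+Q$ lines; each line has $Q$ points, each point lies on $Q+1$ lines, and two distinct points lie on exactly one line. By Bertrand's postulate there is a prime in $[x,2x]$ for every real $x\ge2$.

\section{Free colors and products}\label{sec:free}

\subsection*{The reduction to Ramsey numbers}
A \emph{private} color is a color used on one edge only.

\begin{example}\label{ex:pentagon}
Color the edges of a $5$-cycle red and give each of the five diagonals a private color. There is no monochromatic triangle. A lexical $K_4$ needs two repeated colors, $c_1$ and $c_2$, and only red is repeated. Any four vertices span three red edges, so there is no rainbow $K_4$. Hence $\mathrm{ER}(3,4,4)\ge6=R(3,3)$.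
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:ramsey}]
Let $q=\ell-3$, $t=r-q$ and $n=R_q(m;t)-1$. Take a coloring of $E(K_n)$ with the colors $1,\dots,q$ and blank that has no $K_m$ in any color $i\le q$ and no blank $K_t$, and recolor every blank edge with a private color.

There is no monochromatic $K_m$ in a color $i\le q$, and none in a private color, because $K_m$ has at least three edges. In a lexical $K_\ell$ the distinct colors $c_1,\dots,c_{\ell-2}$ are each used at least twice, while only $q=\ell-3$ colors are used more than once. A rainbow $K_r$ has at most one edge of each color $i\le q$; deleting one endpoint of each such edge leaves at least $r-q=t$ vertices all of whose edges were blank, which is impossible. So $\mathrm{ER}(m,\ell,r)>n$.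
\end{proof}

The hypothesis $\ell\ge4$ gives $q\ge1$. For $\ell=3$ the construction has no free color and degenerates to a rainbow $K_{r-1}$.

\subsection*{The product}
To pass from $\ell=4$ to all $\ell$ we replace each vertex of one coloring by a copy of another.

\begin{lemma}\label{lem:product}
For $m,r,\ell_1,\ell_2\ge3$,
\[
\mathrm{ER}(m,\ell_1+\ell_2-2,r)-1\ \ge\ \big(\mathrm{ER}(m,\ell_1,r)-1\big)\big(\mathrm{ER}(m,\ell_2,r)-1\big).
\]
\end{lemma}

\begin{proof}
Let $\varphi$ color the complete graph on a set $A$ of size $\mathrm{ER}(m,\ell_1,r)-1$ with no monochromatic $K_m$, lexical $K_{\ell_1}$ or rainbow $K_r$, and let $\psi$ do the same for $\ell_2$ on a set $B$ of size $\mathrm{ER}(m,\ell_2,r)-1$, with a disjoint palette. On $A\times B$ give the edge $(a,b)(a',b')$ the color $\varphi(aa')$ if $a\ne a'$ and the color $\psi(bb')$ if $a=a'$. The sets $\{a\}\times B$ are the \emph{blocks}. A clique with all vertices in distinct blocks projects to a clique of $A$ with the same colors, and a clique inside one block projects to a clique of $B$ with the same colors.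

A monochromatic $K_m$ has its vertices in distinct blocks if its color is a $\varphi$-color, and in one block if it is a $\psi$-color; both are excluded. If two vertices lie in one block and a third lies outside it, the two edges to the third vertex have the same color. So a rainbow $K_r$ lies in one block or in distinct blocks, and both are excluded.

Let $v_1,\dots,v_p$ be lexical, and let $i$ be the least index such that $c_i$ is a $\psi$-color, with $i=p$ if there is none. The edges among $v_1,\dots,v_i$ have the $\varphi$-colors $c_1,\dots,c_{i-1}$, so these vertices lie in distinct blocks and project to a lexical $K_i$ in $A$; hence $i\le\ell_1-1$. The edges from $v_i$ to the later vertices have a $\psi$-color, so $v_i,\dots,v_p$ lie in one block and form a lexical $K_{p-i+1}$ there; hence $p-i+1\le\ell_2-1$. Adding the two inequalities gives $p\le\ell_1+\ell_2-3$.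
\end{proof}

\begin{corollary}\label{cor:lift}
For $m\ge3$, $\ell\ge4$ and large $r$, $\ \mathrm{ER}(m,\ell,r)-1\ge\big(\mathrm{ER}(m,4,r)-1\big)(c_0D)^{\ell-4}$.
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:product} with $\ell_2=3$, which raises $\ell_1$ by one, $\ell-4$ times, and use $\mathrm{ER}(m,3,r)-1\ge\mathrm{ER}(3,3,r)-1\ge c_0D$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:twelve}]
By Theorem~\ref{thm:ramsey} and \eqref{eq:spencer}, $\mathrm{ER}(m,4,r)\ge R(m,r-1)\ge r^{(m+1)/2-o(1)}$. By Corollary~\ref{cor:lift}, $\mathrm{ER}(m,\ell,r)\ge r^{(m+1)/2-o(1)}D^{\ell-4}$. Since $D^2\le r^6$, the ratio $\mathrm{ER}(m,\ell,r)/D^{\ell-2}$ is at least $r^{(m+1)/2-6-o(1)}$, and $(m+1)/2-6\ge1/2$ for $m\ge12$.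
\end{proof}

\section{The exponent of $r$}\label{sec:exponent}

\subsection*{The lower bound}
The proof of Theorem~\ref{thm:twelve} uses one free color and then multiplies by $D$. For large $m$ it is better to use all $\ell-3$ free colors. By Theorem~\ref{thm:ramsey}, applied with $q=\ell-3$ and $t=r-q$, the lower bound in Theorem~\ref{thm:exponent} follows from the next lemma. The argument is in the spirit of Alon and R\"odl. Each color is the pullback of one $K_m$-free graph $F$ under a random map. A blank $t$-set must be mapped into an independent set of $F$ by each of the $q$ maps, and if the independence number of $F$ is smaller than $t$ by a logarithmic factor, then the number of independent sets hardly matters in the union bound.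

\begin{lemma}\label{lem:multicolor}
For fixed $m\ge3$ and $q\ge1$, $\ R_q(m;t)\ge t^{1+q(m-1)/2-o(1)}$ as $t\to\infty$.
\end{lemma}

\begin{proof}
Let $\alpha=\lfloor t/\log t\rfloor$ and $N=\lceil c_m(\alpha/\log\alpha)^{(m+1)/2}\rceil-1$. By \eqref{eq:spencer}, $N<R(m,\alpha)$, so there is a $K_m$-free graph $F$ on $N$ vertices with no independent set of size $\alpha$. For large $t$ we have $\alpha\le N\le t^m$, because $2\le(m+1)/2<m$, and $N/\alpha=t^{(m-1)/2-o(1)}$.

Let $V$ be a set of size $n=\lfloor e^{-mq-2}\,t\,(N/\alpha)^q\rfloor$ and let $h_1,\dots,h_q\colon V\to V(F)$ be independent uniformly random maps. Give the pair $uv$ the least color $i$ with $h_i(u)h_i(v)\in E(F)$, and make it blank if there is none. A clique in color $i$ is mapped by $h_i$ injectively onto a clique of $F$, so color $i$ contains no $K_m$. If a $t$-set is blank, then its image under each $h_i$ is independent in $F$, so it is contained in some $\alpha$-subset of $V(F)$. For one $i$ this has probability at most $N^\alpha(\alpha/N)^t$. The expected number of blank $t$-sets is therefore at most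
\[
\Big(\frac{en}{t}\Big)^t\Big[N^\alpha\Big(\frac\alpha N\Big)^t\Big]^q=\Big[\frac{en}{t}\,N^{q\alpha/t}\Big(\frac\alpha N\Big)^q\Big]^t .
\]
Since $N^{\alpha/t}\le t^{m/\log t}=e^m$, the bracket is at most $e\cdot e^{-mq-2}\cdot e^{mq}=e^{-1}$. So some choice of the maps has no blank $t$-set, and $R_q(m;t)>n=t^{1+q(m-1)/2-o(1)}$.
\end{proof}

\subsection*{Rainbow cliques by sampling}
The upper bound rests on one principle: if color degrees are small compared with $n$, a random set of $2r$ vertices is nearly rainbow. We allow a set $\mathcal A$ of exceptional colors whose degrees may be larger. They cost less, because it suffices to remove their edges from the sample.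

\begin{lemma}\label{lem:sampling}
Let $r\ge3$, $\Delta\ge1$ and $\Delta_{\mathcal A}\ge0$. Let the edges of $K_n$ be colored and let $\mathcal A$ be a set of colors. Suppose that every vertex is incident with at most $\Delta_{\mathcal A}$ edges with colors in $\mathcal A$, and with at most $\Delta$ edges of each color outside $\mathcal A$. If $n>4r\Delta_{\mathcal A}+40r^3\Delta$, then there is a rainbow $K_r$.
\end{lemma}

\begin{proof}
Choose distinct vertices $u_1,\dots,u_{2r}$ uniformly at random. Call \emph{bad} every edge among them with a color in $\mathcal A$ and every pair of edges among them with the same color outside $\mathcal A$. Given $u_i$, the edge $u_iu_j$ has a color in $\mathcal A$ with probability at most $\Delta_{\mathcal A}/(n-1)$, and there are at most $2r^2$ edges. Given $u_i,u_j$ with $u_iu_j$ of color $b\notin\mathcal A$, the edge $u_iu_{j'}$ has color $b$ with probability at most $\Delta/(n-2)$, and there are at most $(2r)^3$ triples of indices. Given $u_i,u_j,u_{i'}$ with $u_iu_j$ of color $b\notin\mathcal A$, the disjoint edge $u_{i'}u_{j'}$ has color $b$ with probability at most $\Delta/(n-3)$, and there are at most $(2r)^4$ quadruples.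 As $n-3\ge n/2$, the expected number of bad objects is at most
\[
\frac{4r^2\Delta_{\mathcal A}+16r^3\Delta+32r^4\Delta}{n}\le\frac{4r^2\Delta_{\mathcal A}+40r^4\Delta}{n}<r .
\]
Fix a sample with fewer than $r$ bad objects and delete one vertex from each. At least $r$ vertices remain, and they span a rainbow clique.
\end{proof}

For $\ell=3$ all color degrees are at most $m-2$, as we saw in the introduction, and the lemma with $\mathcal A=\emptyset$ gives $\mathrm{ER}(m,3,r)\le40(m-2)r^3+1$. The exponent $3$ comes from comparing the $r^4/n$ expected coincidences between disjoint edges with the $r$ deletions that we can afford.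

\subsection*{The recursion}
For $\ell\ge4$ we bound the color degrees by induction. Let $N_b(v)$ be the set of vertices joined to $v$ by an edge of color $b$. One would like to say that $N_b(v)$ contains no lexical $K_{\ell-1}$, but prepending $v$ produces a lexical $K_\ell$ only if the smaller clique avoids the color $b$. Inside $N_b(v)$ the color $b$ is a free color, as in Theorem~\ref{thm:ramsey}, restricted only by having no $K_{m-1}$. The induction must therefore carry a list of free colors.

Fix $m,r\ge3$. For $\ell\ge2$, $q\ge0$ and integers $m_1,\dots,m_q\ge2$, an edge-coloring of a complete graph together with a set $\mathcal A=\{a_1,\dots,a_q\}$ of $q$ distinguished colors (not necessarily used) is \emph{$(\ell;m_1,\dots,m_q)$-admissible} if it has no monochromatic $K_m$, no rainbow $K_r$, no $K_{m_i}$ in color $a_i$ for any $i$, and no lexical $K_\ell$ all of whose colors lie outside $\mathcal A$. A single edge is a lexical $K_2$, so for $\ell=2$ the last condition says that every edge has a color in $\mathcal A$. Let $\Phi_\ell(m_1,\dots,m_q)\ge1$ be the supremum of the orders of admissible colorings. For $\ell\ge3$ and $q=0$ we have $\mathrm{ER}(m,\ell,r)=\Phi_\ell(\,)+1$.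 By Ramsey's theorem, $\Phi_2(m_1,\dots,m_q)$ is bounded by a constant that does not depend on $r$.

\begin{lemma}\label{lem:recursion}
For $\ell\ge3$,
\[
\Phi_\ell(m_1,\dots,m_q)\le 4r\sum_{i:\,m_i\ge3}\Phi_\ell(m_1,\dots,m_i-1,\dots,m_q)+40r^3\,\Phi_{\ell-1}(m_1,\dots,m_q,m-1).
\]
\end{lemma}

\begin{proof}
Consider an $(\ell;m_1,\dots,m_q)$-admissible coloring and a vertex $v$. Let $b\notin\mathcal A$. Inside $N_b(v)$ there is no $K_{m-1}$ of color $b$, since with $v$ it would form a monochromatic $K_m$. There is also no lexical $K_{\ell-1}$ with all colors outside $\mathcal A\cup\{b\}$, since with $v$ as first vertex it would form a lexical $K_\ell$ with all colors outside $\mathcal A$. So the coloring on $N_b(v)$, with $b$ added to the distinguished colors, is $(\ell-1;m_1,\dots,m_q,m-1)$-admissible, and $|N_b(v)|\le\Delta:=\Phi_{\ell-1}(m_1,\dots,m_q,m-1)$. Now consider $a_i\in\mathcal A$. If $m_i=2$, the color $a_i$ does not occur. If $m_i\ge3$, then $N_{a_i}(v)$ has no $K_{m_i-1}$ in color $a_i$, so $|N_{a_i}(v)|\le\Phi_\ell(m_1,\dots,m_i-1,\dots,m_q)$. Let $\Delta_{\mathcal A}$ be the sum of these bounds. There is no rainbow $K_r$, so Lemma~\ref{lem:sampling}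 bounds the number of vertices by $4r\Delta_{\mathcal A}+40r^3\Delta$.
\end{proof}

For $\ell=4$ the recursion reads $\Phi_4(\,)\le40r^3\Phi_3(m-1)$, then $\Phi_3(\mu)\le4r\Phi_3(\mu-1)+O(r^3)$ for $\mu\ge3$, and $\Phi_3(2)=O(r^3)$. Hence $\Phi_3(\mu)=O(r^{\mu+1})$ and $\mathrm{ER}(m,4,r)=O(r^{m+3})$. In general, lowering some $m_i$ by one costs a factor $r$, and lowering $\ell$ by one costs a factor $r^3$ and creates a new free color, worth $m-3$ further factors $r$ unless $\ell$ has reached $2$.

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:exponent}]
We show that for $\ell\ge3$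
\[
\Phi_\ell(m_1,\dots,m_q)\le C\,r^{e},\qquad e=3(\ell-2)+(\ell-3)(m-3)+\sum_{i}(m_i-2),
\]
with $C$ depending only on $m,\ell,m_1,\dots,m_q$. We use induction on $\ell$ (for all lists at once) and, for fixed $\ell$, on $\sum_i(m_i-2)$. Each term of the sum in Lemma~\ref{lem:recursion} has the same $\ell$ and a smaller $\sum_i(m_i-2)$, so it is $O(r^{e-1})$; the sum is empty when all $m_i=2$. For the last term, if $\ell=3$ then $\Phi_2=O(1)$ and $e-3=\sum_i(m_i-2)\ge0$. If $\ell\ge4$ then the exponent given by induction is
\[
3(\ell-3)+(\ell-4)(m-3)+\sum_i(m_i-2)+(m-3)=e-3 .
\]
In both cases $\Phi_{\ell-1}(m_1,\dots,m_q,m-1)=O(r^{e-3})$, and Lemma~\ref{lem:recursion} gives $\Phi_\ell=O(r^e)$. For $q=0$ the exponent is $3(\ell-2)+(\ell-3)(m-3)=m(\ell-3)+3$.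
\end{proof}

\section{The construction for $m=7$}\label{sec:seven}

\subsection*{How to block a lexical $K_4$}
In a lexical $K_4$ the colors $c_1$ and $c_2$ each appear on two edges with a common endpoint, and the triangle $v_1v_2v_3$ has colors $c_1,c_1,c_2$. So a coloring has no lexical $K_4$ if its palette splits into two parts as follows: each \emph{low} color forms a matching, and no triangle whose three edges have \emph{high} colors has exactly two edges of the same color. The coloring of Theorem~\ref{thm:ramsey} for $\ell=4$ has one high color and uses every low color once. We improve it in both respects: many high colors, and low colors that repeat. Lines in a plane provide the high colors.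

\begin{example}\label{ex:plane}
Color each pair of points of $\mathbb F_3^2$ by the direction of the line through them. Two edges at $x$ with the same color lie on the same line, so the third edge of the triangle has that color too. Hence there is no lexical triangle, and a monochromatic clique lies on a line and has at most $3$ vertices. There are $4$ colors, so there is no rainbow $K_4$, and $\mathrm{ER}(4,3,4)\ge10$.
\end{example}

What makes the example work is that lines through a common point have different colors, while lines elsewhere share colors. The following heuristic account explains how the parameters of the large construction are chosen; the proofs do not depend on it.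

\emph{Long lines.} In a large plane a line cannot be a monochromatic clique. We place on each line a $K_7$-free graph with independence number less than $\alpha$ and leave the other pairs to the low colors. Such a graph exists on $s\approx\alpha^{9/4}$ vertices, so we keep a point set $P$ with at most $s$ points on each line, of size about $sQ$.

\emph{Reusing colors.} If every line had its own color, a set with no three collinear points would be rainbow. So we color the lines at random from $T$ colors. A set of $r/2$ points spans about $r^2$ lines and about $r^4/T$ pairs of equally colored lines. A union bound over $e^{O(r\log r)}$ sets needs more than $r\log r$ such coincidences, so $T\approx r^{3-\delta}$. The $Q+1$ lines through a point should mostly have different colors, so $Q\approx T r^{-\delta}$. This gives a graph $H$ on $P$ with high colors in which independent sets have fewer than $\beta\approx\alpha r^\delta$ points.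

\emph{Blowing up.} Replace each point by a block of $M$ vertices. As in Lemma~\ref{lem:product}, a rainbow clique cannot contain two vertices of one block and a vertex of an $H$-adjacent block, so the blocks that it meets twice form an independent set of $H$, and there are fewer than $\beta$ of them. Between two blocks we use about $M$ random matchings as low colors. If $r/2$ vertices are spread evenly over $\beta$ blocks, each pair of blocks spans $f\approx(r/\beta)^2$ edges and about $f^2/M$ coincidences, in total $r^4/(\beta^2M)$. So we can afford $M\approx r^{3-\delta}/\beta^2$.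

The number of vertices is about $sQM\approx r^{6-5\delta}\,s/\alpha^2$. This beats $D^2$ when $s$ exceeds $\alpha^2$ by a large enough power, which \eqref{eq:spencer} allows for $K_4$-free graphs. The graph placed on the lines will be the join of two $K_4$-free graphs, with clique number at most $6$; this is the origin of $m=7$.

\subsection*{Parameters}
From now on $r$ is sufficiently large; all inequalities between powers of $r$ and constants are meant in this sense. Let
\[
\delta=0.01,\quad k=1000,\quad \alpha=\lceil r^{0.4}\rceil,\quad s=\lfloor\alpha^{9/4}\rfloor,\quad \beta=\lceil\alpha r^\delta\rceil,\quad w=\lceil r/2\rceil,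
\]
let $Q$ be a prime with $r^{3-2\delta}\le Q\le2r^{3-2\delta}$, and let
\[
T=\lceil Qr^\delta\rceil,\qquad M=\lfloor r^{3-\delta}/\beta^2\rfloor .
\]
Then $s=(1+o(1))r^{0.9}$, $\beta=(1+o(1))r^{0.41}$ and $\beta\ge r^{0.41}$, so
\begin{equation}\label{eq:params}
r^{3-\delta}\le T\le3r^{3-\delta},\qquad \frac QT\le r^{-\delta},\qquad \frac{r^{2.17}}{3}\le M\le r^{2.17},\qquad sQM\le r^7 .
\end{equation}

\subsection*{The two ingredients}

\begin{proposition}[high colors]\label{prop:H}
There are a set $P$ with $sQ/4\le|P|\le sQ$ and an edge-colored graph $H$ on $P$ such that:
\begin{itemize}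
\item[(H1)] $H$ has no monochromatic $K_7$;
\item[(H2)] if $xy,xz,yz\in E(H)$ and $xy,xz$ have the same color, then $yz$ has that color too;
\item[(H3)] every subset of $P$ of size $\beta$ spans an edge of $H$;
\item[(H4)] every subset of $P$ of size $w$ spans two edges of $H$ of the same color.
\end{itemize}
\end{proposition}

\begin{proposition}[low colors]\label{prop:low}
Let $P$ be a set with $|P|\le sQ$. There is a proper edge-coloring $\chi_{\mathrm{low}}$ of the complete graph on $P\times[M]$ such that no set of $w$ vertices that meets at most $\beta$ of the blocks $\{x\}\times[M]$ is rainbow.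
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:seven} from the propositions]
Let $V=P\times[M]$ and $n=|V|$. By \eqref{eq:params},
\[
n\ge\frac14\cdot\frac{r^{0.9}}2\cdot r^{2.98}\cdot\frac{r^{2.17}}3=\frac{r^{6.05}}{24}\ge r^{6.04}.
\]
Give the edge $(x,i)(y,j)$ the (high) color of $xy$ if $xy\in E(H)$, and its (low) color under $\chi_{\mathrm{low}}$ otherwise, with disjoint palettes. In particular, edges inside a block are low.

\emph{No monochromatic $K_7$.} A low color forms a matching. A monochromatic $K_7$ in a high color has its vertices in distinct blocks and projects to a monochromatic $K_7$ in $H$, contrary to (H1).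

\emph{No lexical $K_4$.} Let $v_1,\dots,v_4$ be lexical, with $v_i$ in the block of $x_i$. The colors $c_1$ and $c_2$ occur on adjacent edges, so they are high. Then $x_1x_2$ and $x_1x_3$ are edges of $H$ of color $c_1$, and $x_2x_3$ is an edge of $H$ of color $c_2\ne c_1$, contrary to (H2).

\emph{No rainbow $K_r$.} Let $R$ be the vertex set of one. Let $X_2$ be the set of $x\in P$ whose block contains at least two vertices of $R$, let $R_2$ be the set of vertices of $R$ in these blocks, and let $R_1=R\setminus R_2$. If $x,y\in X_2$ were adjacent in $H$, the edges from two vertices of $R$ in block $x$ to one vertex of $R$ in block $y$ would have the same color. So $X_2$ is independent in $H$, and $|X_2|<\beta$ by (H3). All edges inside $R_2$ are low, so $R_2$ is rainbow under $\chi_{\mathrm{low}}$, and $|R_2|\le w-1<r/2$ by Proposition~\ref{prop:low}. Hence $|R_1|>r/2$, so $|R_1|\ge w$. The vertices of $R_1$ lie in distinct blocks, and (H4) gives two edges inside $R_1$ with the same high color, a contradiction.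

Thus $\mathrm{ER}(7,4,r)>n\ge r^{6.04}$. For $m\ge7$ and $\ell\ge4$, monotonicity in $m$, Corollary~\ref{cor:lift} and $D^2\le r^6$ give $\mathrm{ER}(m,\ell,r)\ge (r^{6.04}-1)(c_0D)^{\ell-4}\ge r^{0.03}D^{\ell-2}$.
\end{proof}

\begin{remark}
The construction gains nothing if a side of the join is triangle-free, as would be needed for $m\le6$. Each side must have $s$ vertices and no independent set of size $\alpha$. In a triangle-free graph neighborhoods are independent, so all degrees are below $\alpha$, the greedy algorithm finds an independent set of size at least $s/\alpha$, and $s<\alpha^2$. Then $sQM\le2r^{6-5\delta}s/\alpha^2<D^2$.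
\end{remark}

\section{High colors from random lines}\label{sec:lines}

In this section we prove Proposition~\ref{prop:H}.

\subsection*{The graph on a line and the point set}
By \eqref{eq:spencer}, $R(4,\alpha)\ge c_4(\alpha/\log\alpha)^{5/2}>\alpha^{9/4}\ge s$, so there is a $K_4$-free graph $F_1$ on $s$ vertices with no independent set of size $\alpha$. Let $F$ be the join of two disjoint copies of $F_1$, called side~$1$ and side~$2$: all pairs between the sides are edges. A clique of $F$ has at most three vertices on each side, so $F$ is $K_7$-free. An independent set of $F$ lies on one side, so it has fewer than $\alpha$ vertices. The two parts of this definition have different tasks. The graph $F_1$ limits how many points of a line an independent or rainbow set can contain. The join, with sides chosen by coin flips, makes two given points adjacent with probability at least $1/2$, independently for different lines.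

Include each point of $\mathbb F_Q^2$ in $P$ independently with probability $s/(2Q)$. Then $|P|$ has mean $sQ/2$ and $|P\cap L|$ has mean $s/2$ for each line $L$. By \eqref{eq:chernoff}, the probability that $|P|<sQ/4$ or that some line has $|P\cap L|>s$ is at most $e^{-sQ/16}+(Q^2+Q)e^{-s/6}<1$. Fix $P$ with $|P|\ge sQ/4$ and $|P\cap L|\le s$ for all $L$. The plane is a union of $Q$ parallel lines, so $|P|\le sQ\le r^7$. Fix injections $\iota_L\colon P\cap L\to V(F_1)$.

\subsection*{Clean incidences and levels}
With random colors, two lines through a point $x$ sometimes have the same color, and then (H2) is in danger. The remedy is to use the color of $L$ at $x$ only when no other line through $x$ has it. With a single coloring, however, about an $r^{-\delta}$ fraction of the points of each line would be unusable, and these roughly $r^{0.89}$ points would form an independent set far larger than $\beta$. So we take $k$ independent colorings with disjoint palettes and let each incidence use the first one that works.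

For every line $L$ and every \emph{level} $t\in[k]$ choose a uniform color $\gamma_t(L)\in\{t\}\times[T]$, and for every line $L$ and $x\in P\cap L$ choose a uniform side $\sigma_L(x)\in\{1,2\}$, all independently. Let $g_L(x)\in V(F)$ be the copy of $\iota_L(x)$ on side $\sigma_L(x)$; the map $g_L$ is injective. For $x\in P\cap L$, the incidence $(x,L)$ is \emph{$t$-clean} if no line $L'\ne L$ through $x$ has $\gamma_t(L')=\gamma_t(L)$. Let $\lambda(x,L)$ be the least $t$ such that $(x,L)$ is $t$-clean, or $\infty$ if there is none, and let $L_t=\{x\in P\cap L:\lambda(x,L)=t\}$ for $t\in[k]$. These sets depend on the colors $\gamma$ only.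

For distinct $x,y\in P$, with $L$ the line through them, let $xy\in E(H)$ if and only if $x,y\in L_t$ for some $t\in[k]$ and $g_L(x)g_L(y)\in E(F)$; the color of the edge is $\gamma_t(L)$.

\emph{Properties (H1) and (H2) hold for every outcome.} Let $xy$ and $xz$ be edges of $H$ of the same color $a$, on the lines $L$ and $L'$. The color $a$ determines its level $t$, and $\gamma_t(L)=a=\gamma_t(L')$. Since $(x,L)$ is $t$-clean, $L'=L$, and $x,y,z\in L_t$. If $yz\in E(H)$, its color is $\gamma_t(L)=a$, which is (H2). The same argument shows that a monochromatic clique lies on one line $L$. The map $g_L$ sends it injectively to a clique of $F$, which gives (H1).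

Let $\mathcal E$ be the event that all $\lambda(x,L)$ are finite. An incidence fails to be $t$-clean with probability at most $Q/T\le r^{-\delta}$, independently for different $t$, and there are at most $Q^2(Q+1)\le r^9$ incidences. As $k\delta=10$,
\begin{equation}\label{eq:E}
\Pr(\mathcal E\text{ fails})\le r^{9}\cdot r^{-10}=r^{-1}.
\end{equation}
On $\mathcal E$ the sets $L_1,\dots,L_k$ partition $P\cap L$ for every line $L$.

\subsection*{Concentrated and spread sets}
Call $S\subset P$ \emph{$H$-rainbow} if it does not span two edges of $H$ of the same color; independent sets of $H$ are $H$-rainbow. We must exclude independent sets of size $\beta$ and $H$-rainbow sets of size $w$. The randomness available depends on how $S$ sits in the plane: if many pairs lie on few lines, we use the many coin flips on each such line, and otherwise we use one pair on each of many lines.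

Let $|S|\ge3$ and $u_L=|S\cap L|$. A line is \emph{rich} if $u_L\ge4k$ and \emph{poor} if $2\le u_L<4k$. Every pair of points lies on one line, so $\sum_L\binom{u_L}2=\binom{|S|}2\ge|S|^2/3$. Call $S$ \emph{concentrated} if $\sum_{L\text{ rich}}\binom{u_L}2\ge|S|^2/6$ and \emph{spread} otherwise. If $S$ is spread, the poor lines carry at least $|S|^2/6$ pairs and each carries fewer than $8k^2$, so
\begin{equation}\label{eq:poor}
\text{a spread set $S$ has at least }|S|^2/(48k^2)\text{ poor lines.}
\end{equation}
These notions do not depend on the random choices.

\begin{lemma}\label{lem:rich}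
If $S$ is concentrated and $|S|\ge\beta$, then $\Pr(S\text{ is $H$-rainbow and }\mathcal E\text{ holds})\le2^{-|S|r^\delta/(6k)}$.
\end{lemma}

\begin{proof}
Let $u_{L,t}=|S\cap L_t|$, and suppose that $S$ is $H$-rainbow and $\mathcal E$ holds. All edges of $H$ inside $L_t$ have the color $\gamma_t(L)$, so $S\cap L_t$ spans at most one edge. This has two consequences. First, deleting at most one point from $S\cap L_t$ leaves a set whose image under $g_L$ is independent in $F$, so $u_{L,t}\le\alpha$ and $u_L\le k\alpha$. Second, if $u_{L,t}\ge3$ then $\sigma_L$ is constant on $S\cap L_t$, since a split into nonempty parts of sizes $j$ and $u_{L,t}-j$ creates $j(u_{L,t}-j)\ge2$ edges.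

If some line has $u_L>k\alpha$, the probability in question is $0$. Otherwise condition on colors $\gamma$ for which $\mathcal E$ holds. The sets $S\cap L_t$ are now fixed and involve disjoint families of coin flips, so the second consequence has probability at most $\prod_{L,t}2^{-(u_{L,t}-2)^+}$. For a rich line, $\sum_t(u_{L,t}-2)^+\ge u_L-2k\ge u_L/2$. From $\binom{u_L}2\le u_Lk\alpha/2$ and the definition of concentrated we get $\sum_{L\text{ rich}}u_L\ge|S|^2/(3k\alpha)$. So the probability is at most $2^{-|S|^2/(6k\alpha)}$, and $|S|/\alpha\ge\beta/\alpha\ge r^\delta$.
\end{proof}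

For a spread set $S$, fix two distinct points $x_L,y_L\in S\cap L$ on each poor line $L$. Call $L$ \emph{dirty} if $(x_L,L)$ or $(y_L,L)$ is not $1$-clean, and \emph{split} if $\sigma_L(x_L)\ne\sigma_L(y_L)$. Dirtiness depends on $\gamma_1$ only, and each line is split with probability $1/2$, independently of the other lines and of the colors. If $L$ is not dirty then $x_L,y_L\in L_1$, and if it is also split then $g_L(x_L)$ and $g_L(y_L)$ lie on different sides of $F$. Hence
\begin{equation}\label{eq:edge}
\text{if $L$ is split and not dirty, then $x_Ly_L$ is an edge of $H$ of color $\gamma_1(L)$.}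
\end{equation}

\subsection*{Independent sets: property (H3)}
A line is dirty with probability at most $2r^{-\delta}$, but these events are not independent: one coincidence of colors can make two lines dirty, and several lines through a point can share a color. A forest extracts independent coincidences.

\begin{lemma}\label{lem:dirty}
Let $\mathcal L$ be a set of $N$ lines with chosen points $x_L,y_L$ as above. Then the probability that at least $N/2$ lines of $\mathcal L$ are dirty is at most $4^Nr^{-\delta N/4}$.
\end{lemma}

\begin{proof}
Suppose that at least $N/2$ lines are dirty. For each dirty $L$ choose a witness: a point $z_L\in\{x_L,y_L\}$ and a line $L'\ne L$ through $z_L$ with $\gamma_1(L')=\gamma_1(L)$. Consider the graph on the set of all lines whose edges are the pairs $LL'$. It has at least $N/2$ non-isolated vertices. A spanning tree of a component with $j\ge2$ vertices has $j-1\ge j/2$ edges, so the graph contains a forest with exactly $h=\lceil N/4\rceil$ edges. Each edge of the forest is the witness edge of some dirty $L$, and distinct edges come from distinct $L$. So the forest is described by a set of $h$ pairs $(L,z_L)$, a subset of a set of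 $2N$ possible pairs, and by one of $Q$ lines $L'$ for each pair: at most $4^NQ^h$ descriptions. For a fixed forest with $h$ edges, the probability that $\gamma_1$ agrees along every edge is $T^{-h}$: in each tree the color of one vertex is free and determines the others. The probability is at most $4^N(Q/T)^h\le4^Nr^{-\delta N/4}$.
\end{proof}

Let $S$ be a spread set of size $\beta$ with $N\ge\beta^2/(48k^2)$ poor lines. By Lemma~\ref{lem:dirty}, at least $N/2$ of them are dirty with probability at most $4^Nr^{-\delta N/4}\le2^{-N/2}$. Given colors for which at least $N/2$ poor lines are not dirty, independence of $S$ requires by \eqref{eq:edge} that none of these is split, which has probability at most $2^{-N/2}$. Together with Lemma~\ref{lem:rich} for concentrated sets, and with at most $r^{7\beta}$ sets of size $\beta$, this gives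
\[
\Pr(\text{(H3) fails and }\mathcal E\text{ holds})\le r^{7\beta}\Big(2^{-\beta r^\delta/(6k)}+2\cdot2^{-\beta^2/(96k^2)}\Big)\to0,
\]
because $r^\delta/\log r\to\infty$ and $\beta/\log r\to\infty$.

\subsection*{Repeated colors: property (H4)}
Let $S$ be a spread set of size $w$ with $N$ poor lines. By \eqref{eq:poor}, $r^2/(192k^2)\le N\le\binom w2\le r^2$. Let $\mathcal N$ be the set of split poor lines and $N_*=|\mathcal N|$. By \eqref{eq:chernoff}, $N_*\ge N/4$ except with probability $e^{-N/16}$. Condition on sides $\sigma$ with $N_*\ge N/4$; the colors are still independent and uniform. In this subsection ``color'' refers to $\gamma_1$. By \eqref{eq:edge},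
\begin{equation}\label{eq:twolines}
\text{if $S$ is $H$-rainbow, then of any two lines of $\mathcal N$ with the same color one is dirty.}
\end{equation}
Let $h=\lceil N_*^2/(64T)\rceil$, a constant fraction of the expected number of coincidences. From $N_*\ge r^2/(768k^2)$, $N_*\le r^2$ and \eqref{eq:params} we get
\begin{equation}\label{eq:h}
h\ge c\,r^{1+\delta},\qquad \frac{N_*}{T}\le r^{-0.9},\qquad h\le\frac{N_*^2}{32T}\le\frac{N_*}8,
\end{equation}
with the absolute constant $c=1/(192\cdot768^2k^4)$.

Lemma~\ref{lem:dirty} does not help here: only about $2h$ of the $N_*$ lines carry a repeated color, $h$ is much smaller than $N_*$, and all these lines could be dirty. We must bound the probability of dirtiness after learning which colors repeat. So we reveal the colors in two rounds, first on $\mathcal N$ and then on the other lines. Dirtiness caused by a line of $\mathcal N$ is decided in the first round; call a color \emph{local} if two distinct lines of $\mathcal N$ of this color meet in a point of $S$. Call a color \emph{repeated} if at least two lines of $\mathcal N$ have it.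

\emph{Step 1: at least $h$ colors are repeated, except with probability $e^{-N_*}+e^{-h/4}$.} Split $\mathcal N=\mathcal N_1\cup\mathcal N_2$ with $|\mathcal N_1|=\lfloor N_*/2\rfloor$, and reveal the colors on $\mathcal N_1$ one by one. If fewer than $N_*/4$ distinct colors appear, then at least $|\mathcal N_1|-N_*/4\ge N_*/4-1$ lines receive a color seen earlier. Each line does so with conditional probability at most $|\mathcal N_1|/T\le r^{-0.9}$, and there are at most $2^{N_*/2}$ choices for the set of these lines, so the probability is at most $2^{N_*/2}r^{-0.9(N_*/4-1)}\le e^{-N_*}$. Now fix colors on $\mathcal N_1$ with at least $N_*/4$ distinct values and reveal the colors on $\mathcal N_2$ one by one. A \emph{success} is a color that was used on $\mathcal N_1$ and not yet on $\mathcal N_2$; each success produces a new repeated color. Let $\xi_i=1$ if the $i$th line is a success or if there were already $h$ successes before it. While there are fewer than $h\le N_*/8$ successes, at least $N_*/8$ colors give a success, so $\Pr(\xi_i=1\mid\text{past})\ge p:=N_*/(8T)$. If there are fewer than $h$ successes in total, then $\sum_i\xi_i<h$. The mean of $\mathrm{Bin}(|\mathcal N_2|,p)$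 is $\mu\ge N_*^2/(16T)\ge2h$, so Lemma~\ref{lem:exposure} and \eqref{eq:chernoff} bound the probability by $e^{-\mu/8}\le e^{-h/4}$.

\emph{Step 2: fewer than $h/4$ colors are local, except with probability $e^{-h}$.} A line of $\mathcal N$ through a point $z\in S$ contains a second point of $S$, so fewer than $w$ lines of $\mathcal N$ pass through $z$, and at most $w^3$ pairs of lines of $\mathcal N$ meet in a point of $S$. If at least $h/4$ colors are local, then $h'=\lceil h/4\rceil$ of these pairs are monochromatic with different colors, and hence disjoint as pairs of lines. For fixed disjoint pairs this has probability at most $T^{-h'}$. Since $h'T\ge N_*^2/256$, the probability is at most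
\[
\binom{w^3}{h'}T^{-h'}\le\Big(\frac{ew^3}{h'T}\Big)^{h'}\le\Big(\frac{256e\,w^3}{N_*^2}\Big)^{h'}\le\Big(\frac{256e\cdot768^2k^4}{r}\Big)^{h'}\le e^{-4h'}\le e^{-h}.
\]

\emph{Step 3: the second round.} Fix colors on $\mathcal N$ with at least $h$ repeated colors and fewer than $h/4$ local ones. Fix $h''=\lceil h/2\rceil$ repeated colors $a$ that are not local, and for each two lines $L_a,L_a'\in\mathcal N$ of color $a$. Suppose that $S$ is $H$-rainbow. By \eqref{eq:twolines}, for each $a$ there are a line $L\in\{L_a,L_a'\}$, a point $z\in\{x_L,y_L\}$ and a line $L''_a\ne L$ of color $a$ through $z$. If $L''_a$ were in $\mathcal N$, the color $a$ would be local; so $L''_a\notin\mathcal N$. There are at most $4Q$ candidates for each $L''_a$. The lines $L''_a$ are distinct for distinct $a$, because their colors differ, and the colors outside $\mathcal N$ are still independent and uniform. So the conditional probability that $S$ is $H$-rainbow is at most $(4Q/T)^{h''}\le(4r^{-\delta})^{h/2}\le e^{-h}$.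

By the three steps and \eqref{eq:h}, a spread set of size $w$ is $H$-rainbow with probability at most $e^{-N/16}+4e^{-cr^{1+\delta}/4}\le5e^{-cr^{1+\delta}/4}$. With Lemma~\ref{lem:rich} for concentrated sets (note $w\ge\beta$),
\[
\Pr(\text{(H4) fails and }\mathcal E\text{ holds})\le r^{7w}\Big(2^{-wr^\delta/(6k)}+5e^{-cr^{1+\delta}/4}\Big)\to0 .
\]
Together with \eqref{eq:E} and the bound for (H3), this shows that some outcome satisfies (H3) and (H4). Proposition~\ref{prop:H} is proved.

\section{Low colors from random matchings}\label{sec:low}

In this section we prove Proposition~\ref{prop:low}.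

\subsection*{The coloring}
Inside the blocks we use a fixed proper coloring whose task is to keep a rainbow set from concentrating on one block. Let $\rho_0=\lceil r^{3/4}\rceil$. By \eqref{eq:proper}, $\mathrm{ER}(3,3,\rho_0)>c_0r^{9/4}/\log r>M$, so $K_M$ has a coloring with no monochromatic $K_3$, no lexical $K_3$ and no rainbow $K_{\rho_0}$. It is proper, because two adjacent edges of the same color span a monochromatic or a lexical triangle. Put a copy of it in each block, each with its own palette.

Between blocks we use random matchings. Order $P$, and let $\kappa=\lfloor M/20\rfloor$. For each pair $x<y$ in $P$ take independent uniform permutations $\pi_1,\dots,\pi_\kappa$ of $[M]$, independently for different pairs. Say that $\pi_\nu$ \emph{hits} $(i,j)$ if $\pi_\nu(i)=j$. Give the edge $(x,i)(y,j)$ the color $(x,y,\nu)$, where $\nu$ is the least index such that $\pi_\nu$ hits $(i,j)$, and a private color if there is none. Each such color class is contained in a matching, so the resulting coloring $\chi_{\mathrm{low}}$ is proper.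

\subsection*{One pair of blocks}
A permutation creates a repeated color when it hits two edges not hit before. The choice $\kappa\le M/20$ ensures that most edges are still available at each step, and the lower bound $8$ below ensures that a constant fraction of the pairs of available edges are disjoint, so that one matching can contain both.

\begin{lemma}\label{lem:pair}
Let $x<y$ in $P$ and $I,J\subset[M]$ with $|I|,|J|\ge8$ and $f=|I||J|\le M/100$. The probability that the edges $(x,i)(y,j)$ with $(i,j)\in I\times J$ all have different colors is at most $2e^{-f^2/(420M)}$.
\end{lemma}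

\begin{proof}
Note that $M\ge100f\ge6400$, so $\kappa\ge M/21$. Regard $I\times J$ as the edge set of a complete bipartite graph. Let $Z_\nu\subset I\times J$ be the set of edges hit by $\pi_1,\dots,\pi_{\nu-1}$, let $X_\nu$ be the number of edges of $(I\times J)\setminus Z_\nu$ hit by $\pi_\nu$, and let $Y$ be the number of $\nu$ such that $\pi_\nu$ hits some edge of $I\times J$. The edges counted by $X_\nu$ all get the color $(x,y,\nu)$. So if all colors differ, then $X_\nu\le1$ for all $\nu$, and therefore $|Z_\nu|\le Y$ for all $\nu$. Hence the event in question implies that $Y\ge f/2$ or that for every $\nu$ both $|Z_\nu|<f/2$ and $X_\nu\le1$.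

Each $\pi_\nu$ hits $I\times J$ with probability at most $f/M$, independently. With $j=\lceil f/2\rceil$,
\[
\Pr(Y\ge f/2)\le\binom\kappa j\Big(\frac fM\Big)^{j}\le\Big(\frac{2e\kappa}M\Big)^{j}\le\Big(\frac e{10}\Big)^{j}\le e^{-f/2}.
\]

Now condition on $\pi_1,\dots,\pi_{\nu-1}$ with $|Z_\nu|<f/2$, and let $g=f-|Z_\nu|\in[f/2,f]$ be the number of available edges. From $1/|I|+1/|J|\le1/4$ we get $|I|+|J|\le f/4\le g/2$. Each available edge is disjoint from at least $g-|I|-|J|\ge g/2$ others, so there are at least $g^2/4$ unordered pairs of disjoint available edges, each hit by $\pi_\nu$ with probability $1/(M(M-1))$. A triple of edges is hit with probability at most $1/(M(M-1)(M-2))\le6/(5M^3)$. For an integer $X\ge0$ the quantity $\binom X2-2\binom X3$ equals $0,0,1,1$ for $X=0,1,2,3$ and is negative for $X\ge4$, so it is at most the indicator of $X\ge2$. Taking expectations and using $g/M\le1/100$,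
\[
\Pr(X_\nu\ge2\mid\pi_1,\dots,\pi_{\nu-1})\ge\frac{g^2}{4M^2}-2\cdot\frac{g^3}6\cdot\frac6{5M^3}\ge\frac{g^2}{5M^2}\ge\frac{f^2}{20M^2}.
\]
Apply Lemma~\ref{lem:exposure} to the indicators $\xi_\nu$ of the events ``$|Z_\nu|\ge f/2$ or $X_\nu\ge2$''. All $\xi_\nu$ vanish with probability at most $(1-f^2/(20M^2))^\kappa\le e^{-f^2/(420M)}$. Finally $e^{-f/2}\le e^{-f^2/(420M)}$ because $f\le M$.
\end{proof}

\subsection*{All pairs of blocks}
Fix a set $S\subset P\times[M]$ of size $w$ that meets at most $\beta$ blocks, with $r_x$ vertices in the block of $x$. If some $r_x\ge\rho_0$, then $S$ is not rainbow, by the choice of the coloring inside the blocks. So assume $r_x<\rho_0$ for all $x$. Let $X'=\{x:r_x\ge8\}$. Then $\sum_{x\in X'}r_x\ge w-8\beta\ge0.9w$ and $\sum_{x\in X'}r_x^2\le\rho_0w$. With $f_{xy}=r_xr_y$ and sums over the at most $\beta^2/2$ pairs $x<y$ in $X'$,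
\[
\sum f_{xy}\ge\tfrac12\big(0.81w^2-\rho_0w\big)\ge\frac{w^2}3 .
\]
The Cauchy--Schwarz inequality, $w\ge r/2$ and $M\le r^{3-\delta}/\beta^2$ give
\[
\sum f_{xy}^2\ge\frac{(w^2/3)^2}{\beta^2/2}\ge\frac{r^4}{72\beta^2},\qquad \sum\frac{f_{xy}^2}M\ge\frac{r^{1+\delta}}{72}.
\]
Lemma~\ref{lem:pair} applies to each pair, since $f_{xy}\le\rho_0^2\le M/100$. Its factor $2$ is harmful only for pairs with small exponent, so we discard those. Let $\tau_{xy}=f_{xy}^2/(420M)$. Pairs with $\tau_{xy}<2$ contribute at most $840\cdot\beta^2/2=O(r^{0.82})$ to $\sum f_{xy}^2/M$, so the remaining pairs contribute at least $r^{1+\delta}/144$. For these $2e^{-\tau_{xy}}\le e^{-\tau_{xy}/2}$, as $\tau_{xy}\ge2>2\log2$. The permutations for different pairs are independent, so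
\[
\Pr(S\text{ is rainbow})\le\exp\Big(-\sum_{\tau_{xy}\ge2}\frac{f_{xy}^2}{840M}\Big)\le\exp\Big(-\frac{r^{1+\delta}}{144\cdot840}\Big).
\]
By \eqref{eq:params} there are at most $r^{7w}=e^{O(r\log r)}$ sets $S$, so with positive probability none of them is rainbow. This proves Proposition~\ref{prop:low} and completes the proof of Theorem~\ref{thm:seven}.

\begin{thebibliography}{9}

\bibitem{AP}
Igor Araujo and Dadong Peng, \emph{On the off-diagonal unordered Erd\H{o}s-Rado numbers}, arXiv:2409.11574 (2024).

\bibitem{Spencer}
Spencer, \emph{Asymptotic lower bounds for Ramsey functions}, Discrete Math. 20 (1977).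

\end{thebibliography}
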